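# Counting harmonic-sum coefficients of two four-parameter hypergeometric summands

## Four parameters and the guess $\binom{N+3}{3}$

Let $(x)_m=x(x+1)\cdots(x+m-1)$ be the rising factorial, with $(x)_0=1$. For $n\ge 1$ put
$$S_1(a,b,c,d;n) = \frac{2^{-2 n} (a+2 b-2 c+2 d+3 n-1) (1-a)_{n-1} (a+2 d+1)_{n-1} (b+d+1)_{n-1} (a+2 b-2 c+1)_{n-1}}{\left(d+\frac{1}{2}\right)_n (a-2 c+1)_{n-1} \left(b-c+\frac{1}{2}\right)_n \left(a+b-c+d+\frac{1}{2}\right)_n},$$
$$S_2(a,b,c,d;n) = \frac{P(n) (1-a)_{n-1} (1-b)_{n-1} (-a+c+1)_{n-1} (-b+c+1)_{n-1} }{\left(d+\frac{1}{2}\right)_n \left(c+d+\frac{1}{2}\right)_n (-a-b+c+1)_{2 n}},$$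
$$P(n) =(b - c) (-1 + 2 c + 2 d) + a (-1 - 2 b + 2 c + 2 d) + (2 + 4 a + 4 b - 6 c - 4 d) n - 6 n^2 .$$
These summands come from WZ-pairs. At $a=b=c=d=0$ they reduce, up to factors independent of $n$, to the summand of $\sum_{n\ge1}(\frac14)^n\frac{(1)_n^3}{(1/2)_n^3}\frac{3n-1}{n^3}=\frac{\pi^2}2$. For each fixed $n$ they are analytic near the origin, so we may expand
$$S(a,b,c,d;n)=\sum_{i,j,k,l\ge0}s_{ijkl}(n)\,a^ib^jc^kd^l .$$

**Definition.** $V_N(S)$ is the $\mathbb Q$-vector space of sequences $(u(n))_{n\ge1}$ spanned by the coefficient sequences $(s_{ijkl}(n))_{n\ge1}$ with $i+j+k+l=N$.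

Each element of $V_N(S)$ gives a summation formula when one sums over $n$, so $\dim V_N(S)$ counts the linearly independent summands that the family supplies in degree $N$. How large is it? There are $\binom{N+3}3$ monomials of degree $N$ in four variables. The first guess is that their coefficients are linearly independent, which would give $1,4,10,20,\dots$

**Degree $0$.** Here $V_0(S_i)$ is spanned by $S_i(0;n)$. We have
$$S_1(0;n)=4^{-n}(3n-1)\frac{(n-1)!^3}{(1/2)_n^3}\neq0\qquad(n\ge1).$$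
Since $P(n)=-2n(3n-1)$ at the origin and $(2n)!=4^n(\frac12)_n\,n!$,
$$S_2(0;n)=\frac{-2n(3n-1)(n-1)!^4}{(1/2)_n^2\,(2n)!}=-2\,S_1(0;n).\tag{1}$$
So both dimensions are $1$, and $V_0(S_1)=V_0(S_2)$.

**Degree $1$.** Write
$$h_j(n)=\sum_{k=1}^{n-1}k^{-j},\qquad o_j(n)=\sum_{k=1}^{n}\bigl(k-\tfrac12\bigr)^{-j}.$$
At $v=0$ the logarithmic derivative of $(1+v)_{n-1}$ is $h_1$ and that of $(\frac12+v)_n$ is $o_1$. Put $\sigma(n)=\frac1{3n-1}-o_1(n)$. Differentiating $\log S_1$ at the origin, factor by factor, we get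

- for $a$: $\frac1{3n-1}-h_1+h_1+h_1-h_1-o_1=\sigma$;
- for $b$: $\frac2{3n-1}+h_1+2h_1-2o_1=2\sigma+3h_1$;
- for $c$: $-\frac2{3n-1}-2h_1+2h_1+2o_1=-2\sigma$;
- for $d$: $\frac2{3n-1}+2h_1+h_1-2o_1=2\sigma+3h_1$.

For $S_2$ the factor $(1+c-a-b)_{2n}$ contributes $\sum_{k\le 2n}\frac1k=\frac12h_1+\frac12o_1+\frac1{2n}$, by separating even and odd $k$. Then we get

- for $a$, and by symmetry for $b$: $\frac{4n-1}{-2n(3n-1)}-2h_1+\frac12h_1+\frac12o_1+\frac1{2n}=-\frac12\sigma-\frac32h_1$;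
- for $c$: $\frac{1-6n}{-2n(3n-1)}+2h_1-o_1-\frac12h_1-\frac12o_1-\frac1{2n}=\frac32\sigma+\frac32h_1$;
- for $d$: $\frac{-4n}{-2n(3n-1)}-2o_1=2\sigma$.

Both families give the span of $\sigma$ and $h_1$, multiplied by $S_1(0;n)$. The values $(\sigma,h_1)=(-\frac32,0)$ at $n=1$ and $(-\frac{37}{15},1)$ at $n=2$ show that $\sigma,h_1$ are independent. So the dimension is $2$, not $4$, and $V_1(S_1)=V_1(S_2)$. The guess already fails in degree $1$.

The computed values for $N=0,\dots,6$ are: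

- $\dim V_N(S_1)$: $1,2,4,7,11,16,23$;
- $\dim V_N(S_2)$: $1,2,5,8,14,20,30$;
- $\dim(V_N(S_1)+V_N(S_2))$: $1,2,5,9,16,24,37$.

Kam Cheong Au, "Discovering hypergeometric series with harmonic numbers via Wilf-Zeilberger seeds", arXiv:2602.08721 (2026), is the source of the following conjecture: the three generating functions are rational, and the first two are $\frac1{(1-t)^2(1-t^2)(1-t^3)}$ and $\frac1{(1-t)^2(1-t^2)^2}$. The conjecture is true, and we prove the following.

**Theorem 1.**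
$$\sum_{N\ge0} \dim V_N(S_1)t^N=\frac1{(1-t)^2(1-t^2)(1-t^3)},\qquad \sum_{N\ge0} \dim V_N(S_2)t^N=\frac1{(1-t)^2(1-t^2)^2},$$
$$\sum_{N\ge0} \dim (V_N(S_1)+V_N(S_2))\,t^N=\frac{1-t^5}{(1-t)^2(1-t^2)^2(1-t^3)}=1+2t+5t^2+9t^3+16t^4+24t^5+37t^6+\cdots.$$

**Theorem 2.** (i) Put
$$S_0(b,c,d;n)=4^{-n}\,\frac{(3n-1-b+c+2d)\,(1-b)_{n-1}(1-b+c)_{n-1}(1-b-c)_{n-1}}{(\frac12+d)_n(\frac12+c+d)_n(\frac12-b)_n}.$$
Then
$$S_0(b,c,d;n)=S_1(-b-c-2d,\,-b-c-d,\,-b-c-2d,\,c+d;\,n)=-\tfrac12 S_2(b+c,b,c,d;n).$$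
Moreover $V_N(S_1)\cap V_N(S_2)=V_N(S_0)$ for all $N$, and $\sum_N\dim V_N(S_0)t^N=\frac1{(1-t)^2(1-t^2)}$.

(ii) Choose a $\mathbb Q$-basis of $V_N(S_1)+V_N(S_2)$ for every $N\ge0$. The union of these bases is linearly independent over $\mathbb C(n)$, even if relations are only required to hold for all large $n$. In particular the sum over $N$ of these spaces is direct.

In (ii), independence means this: if $\sum_i r_i(n)v_i(n)=0$ is a finite relation with $r_i\in\mathbb C(n)$, valid for all large $n$, then all $r_i=0$. (For large $n$ the $r_i$ have no poles.)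

## Spans of vectors instead of spans of coefficients

The definition of $V_N$ is tied to the monomials $a^ib^jc^kd^l$. We first remove that dependence. Let $S_N(n)\in\mathbb Q[a,b,c,d]_N$ be the degree-$N$ part of $S(\cdot;n)$. The coefficients of $S_N(n)$ are its values under the coordinate functionals, so
$$V_N(S)=\{\,n\mapsto L(S_N(n))\;:\;L\in(\mathbb Q[a,b,c,d]_N)^*\,\}.\tag{2}$$
The right side does not change under an invertible $\mathbb Q$-linear change of parameters. There is also a standard duality. If $v(n)$, $n\ge1$, are vectors in a finite-dimensional space $W$, then $L\mapsto(L(v(n)))_n$ has as its kernel the annihilator of $\operatorname{span}_n v(n)$. Hence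
$$\dim\{\,n\mapsto L(v(n)) : L\in W^*\,\}=\dim\operatorname{span}_n v(n).\tag{3}$$

**Example.** Let $U(a,b;n)=\prod_{k=1}^{n-1}(1+\frac ak)(1+\frac bk)$. Its degree-$2$ part is $\frac{h_1^2-h_2}2(a^2+b^2)+h_1^2\,ab$. There are three monomials, but these vectors lie in the plane spanned by $a^2+b^2$ and $ab$, because $U$ is symmetric in $a,b$. In this basis, $n=2$ gives $(0,1)$ and $n=3$ gives $(\frac12,\frac94)$, so the span is the whole plane and $\dim V_2(U)=2$.

In the example a symmetry of $U$ confined the vectors to an algebra of invariants. The families $S_1$ and $S_2$ also have symmetries, but these are hidden by the choice of parameters.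

We use two textbook facts. First, for a graded algebra $\mathcal B=\bigoplus\mathcal B_N$ the Hilbert series is $\sum_N\dim\mathcal B_N\,t^N$; a polynomial ring whose generators have degrees $d_1,\dots,d_r$ has Hilbert series $\prod_i(1-t^{d_i})^{-1}$. Second, with $p_j=x^j+y^j+z^j$, the symmetric polynomials over $\mathbb Q$ in $x,y,z$ form the polynomial ring $\mathbb Q[p_1,p_2,p_3]$.

Products become power sums through the following identities of formal power series in $v$, which follow by taking logarithms: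
$$\prod_{k=1}^{n-1}\Bigl(1+\frac vk\Bigr)=\exp\sum_{j\ge1}\tfrac{(-1)^{j-1}}j h_j v^j,\qquad \prod_{k=1}^{n}\Bigl(1+\frac v{k-1/2}\Bigr)=\exp\sum_{j\ge1}\tfrac{(-1)^{j-1}}j o_j v^j .\tag{4}$$

## The hidden $S_3$-symmetry of $S_1$

**Step 1: coordinates for $S_1$.** The aim is to write $S_1$ so that its symmetry is visible. We name the three shifts in the denominator factors of length $n$, and one more:
$$x=d,\quad y=b-c,\quad z=a+b-c+d,\quad w=b+d .$$
This is invertible: $d=x$, $b=w-x$, $c=w-x-y$, $a=z-x-y$. Let $e_1=x+y+z=a+2b-2c+2d$, which is the shift in the linear factor. Then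
$$-a=e_1-2z,\quad a+2d=e_1-2y,\quad a+2b-2c=e_1-2x,\quad b+d=w,\quad a-2c=e_1-2w .$$
Hence
$$S_1=4^{-n}(3n-1+e_1)\,\frac{\prod_{k=1}^{n-1}\dfrac{(k+e_1-2x)(k+e_1-2y)(k+e_1-2z)(k+w)}{k+e_1-2w}}{\prod_{k=1}^n(k-\frac12+x)(k-\frac12+y)(k-\frac12+z)} ,$$
which is symmetric in $x,y,z$. Put
$$A_j=(e_1-2x)^j+(e_1-2y)^j+(e_1-2z)^j+w^j-(e_1-2w)^j .$$
Dividing by the value at the origin and using (4), we get
$$F^{(1)}(n):=\frac{S_1}{S_1(0;n)}=R^{(1)}(n)\exp\sum_{j\ge1}\tfrac{(-1)^{j-1}}j(h_jA_j-o_jp_j),\qquad R^{(1)}=1+\frac{e_1}{3n-1}.\tag{5}$$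
Let $\mathcal B^1=\mathbb Q[x,y,z,w]^{S_3}=\mathbb Q[p_1,p_2,p_3,w]$, where $S_3$ permutes $x,y,z$. Its Hilbert series is
$$H_1=\frac1{(1-t)^2(1-t^2)(1-t^3)} .$$
All $A_j$, $p_j$ and $e_1=p_1$ lie in $\mathcal B^1$. Moreover
$$A_1=3e_1-2e_1+w-(e_1-2w)=3w,\tag{6}$$
so the elements $A_j,p_j$ generate $\mathcal B^1$ as an algebra.

**Degree $2$ by hand.** We shall need
$$A_2=(3e_1^2-4e_1^2+4p_2)+w^2-(e_1-2w)^2=4p_2-2p_1^2-3w^2+4p_1w .\tag{7}$$
The degree-$2$ part of (5) is $\frac{p_1}{3n-1}(3wh_1-p_1o_1)+\frac12(3wh_1-p_1o_1)^2-\frac12(h_2A_2-o_2p_2)$. The coefficients are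

- of $p_2$: $\frac12o_2-2h_2$;
- of $w^2$: $\frac92h_1^2+\frac32h_2$;
- of $p_1w$: $3h_1\sigma-2h_2$;
- of $p_1^2$: $\frac12o_1^2-\frac{o_1}{3n-1}+h_2$.

So at most four sequences remain out of ten coefficients, in agreement with $\dim V_2(S_1)=4$ once they are known to be independent. One might also have guessed that the answer is the number of monomials of weight $N$ in the $h_j,o_j$ (each of weight $j$). For $N=2$ these are $h_1^2,h_1o_1,o_1^2,h_2,o_2$. That guess gives $5$, and it fails for $S_1$ because by (6) and (7) $A_2$ is a polynomial in $A_1,p_1,p_2$. This relation returns later.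

## The hidden $(\mathbb Z/2)^2$-symmetry of $S_2$

**Step 2: coordinates for $S_2$.** The aim is the analogue of (5). Put
$$u=c-a-b,\qquad \varepsilon=\frac{a-b}2,\qquad \gamma=\frac c2,\qquad \delta=d+\frac c2 .$$
This is invertible: $c=2\gamma$, $d=\delta-\gamma$, $a+b=2\gamma-u$, $a-b=2\varepsilon$. Then
$$-a=\tfrac u2-\varepsilon-\gamma,\quad -b=\tfrac u2+\varepsilon-\gamma,\quad c-a=\tfrac u2-\varepsilon+\gamma,\quad c-b=\tfrac u2+\varepsilon+\gamma,\quad d=\delta-\gamma,\quad c+d=\delta+\gamma .$$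
The four numerator shifts are $\frac u2\pm\varepsilon\pm\gamma$ with all sign choices. They are permuted by $\varepsilon\mapsto-\varepsilon$ (which swaps $a$ and $b$) and by $\gamma\mapsto-\gamma$ (which is $(a,b,c,d)\mapsto(a-c,b-c,-c,d+c)$). The pair $\delta\pm\gamma$ behaves in the same way. It remains to treat $P$ and the factor $(u+1)_{2n}$.

*The factor $P$.* The $n^0$-coefficient has degree-$1$ part $-a-b+c=u$. Its degree-$2$ part is
$$(b-c)(2c+2d)+a(-2b+2c+2d)=2c(a+b)+2d(a+b-c)-2c^2-2ab .$$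
Since $ab=\frac{(a+b)^2-(a-b)^2}4=\gamma^2-\gamma u+\frac{u^2}4-\varepsilon^2$, this equals
$$4\gamma(2\gamma-u)-2u(\delta-\gamma)-8\gamma^2-2\gamma^2+2\gamma u-\tfrac{u^2}2+2\varepsilon^2=-2\delta u-\tfrac{u^2}2-2\gamma^2+2\varepsilon^2 .$$
The coefficient of $n$ is $2+4(2\gamma-u)-12\gamma-4(\delta-\gamma)=2-4u-4\delta$. On the other hand,
$$(2n+u)\bigl(3n-1+2\delta+\tfrac u2\bigr)=6n^2+(4\delta+4u-2)n-u+2\delta u+\tfrac{u^2}2 .$$
Comparing, we obtain
$$P(n)=-(2n+u)\bigl(3n-1+2\delta+\tfrac u2\bigr)+2(\varepsilon^2-\gamma^2).\tag{8}$$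

*The factor $(u+1)_{2n}$.* Separate even $k=2m$ from odd $k=2m-1$, and split off $m=n$ among the even ones:
$$\prod_{k=1}^{2n}\Bigl(1+\frac uk\Bigr)=\Bigl(1+\frac u{2n}\Bigr)\prod_{m=1}^{n-1}\Bigl(1+\frac{u/2}m\Bigr)\prod_{m=1}^n\Bigl(1+\frac{u/2}{m-1/2}\Bigr).$$

Put
$$B_j=\sum_{\pm,\pm}\bigl(\tfrac u2\pm\varepsilon\pm\gamma\bigr)^j-\bigl(\tfrac u2\bigr)^j,\qquad C_j=(\delta+\gamma)^j+(\delta-\gamma)^j+\bigl(\tfrac u2\bigr)^j ,$$
with all four sign choices in $B_j$. Since $P=-2n(3n-1)$ at the origin, dividing $\frac{P(n)}{-2n(3n-1)}$ by $1+\frac u{2n}$ gives $\frac{P(n)}{-(3n-1)(2n+u)}$. So by (4)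
$$F^{(2)}(n):=\frac{S_2}{S_2(0;n)}=R^{(2)}(n)\exp\sum_{j\ge1}\tfrac{(-1)^{j-1}}j(h_jB_j-o_jC_j),\tag{9}$$
$$R^{(2)}=1+\frac{2\delta+u/2}{3n-1}-\frac{2(\varepsilon^2-\gamma^2)}{(3n-1)(2n+u)},\qquad \frac1{2n+u}=\sum_{i\ge0}\frac{(-u)^i}{(2n)^{i+1}} .\tag{10}$$
Let $\mathcal B^2=\mathbb Q[u,\delta,\gamma^2,\varepsilon^2]$, the polynomials even in $\gamma$ and even in $\varepsilon$. Its Hilbert series is
$$H_2=\frac1{(1-t)^2(1-t^2)^2} .$$
All $B_j,C_j$ lie in $\mathcal B^2$, and the homogeneous parts of $R^{(2)}$ lie in $\mathcal B^2$ over $\mathbb Q(n)$. We compute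
$$B_1=\tfrac32u,\quad C_1=2\delta+\tfrac u2,\quad B_2=\tfrac34u^2+4\varepsilon^2+4\gamma^2,\quad C_2=2\delta^2+2\gamma^2+\tfrac{u^2}4 .\tag{11}$$
From these one recovers successively $u$, $\delta$, $\gamma^2$, $\varepsilon^2$, so the $B_j,C_j$ generate $\mathcal B^2$.

As a small case, the coefficient of $\varepsilon^2$ in the degree-$2$ part of $F^{(2)}$ is $-2h_2-\frac1{n(3n-1)}$. So the coefficients need not be homogeneous in weight, and rational functions of $n$ appear as lower-weight terms.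

**Step 3: translation of the problem.** The aim is to express the dimensions through the vectors $F^{(i)}_N(n)$, the degree-$N$ parts of $F^{(i)}(n)$. We have $S_{i,N}(n)=S_i(0;n)F^{(i)}_N(n)$ with $F^{(i)}_N(n)\in\mathcal B^i_N$. Every functional on $\mathcal B^i_N$ extends to the full space of degree-$N$ polynomials. With (2), and with (1) to absorb the constant $-2$ for $i=2$,
$$V_N(S_i)=S_1(0;\cdot)\,\{L(F^{(i)}_N(n)):L\in(\mathcal B^i_N)^*\},\tag{12}$$
$$V_N(S_1)+V_N(S_2)=S_1(0;\cdot)\,\{L(F^{(1)}_N(n),F^{(2)}_N(n)):L\in(\mathcal B^1_N\oplus\mathcal B^2_N)^*\}.\tag{13}$$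
Since $S_1(0;n)\ne0$ for all $n$, (3) yields
$$\dim V_N(S_i)=\dim\operatorname{span}_nF^{(i)}_N(n),\qquad \dim(V_N(S_1)+V_N(S_2))=\dim\operatorname{span}_n\bigl(F^{(1)}_N(n),F^{(2)}_N(n)\bigr).\tag{14}$$

In particular $\dim V_N(S_i)\le\dim\mathcal B^i_N$, and these upper bounds are exactly the conjectured numbers. The obvious way to get equality is to evaluate $F_N(n)$ at a few $n$ and check a determinant, as we did for $N=1$ with $n=1,2$. This settles one $N$ at a time: each $N$ requires a new determinant, and nothing so far excludes an accidental linear relation in some large degree. We need an argument that excludes all further relations at once.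

## Algebraic independence of $h_j$ and $o_j$ over $\mathbb C(n)$

**Lemma 1.** Let $Q\in\mathbb C(n)[X_1,\dots,X_J,Y_1,\dots,Y_J]$. If $Q(n;h_1(n),\dots,h_J(n),o_1(n),\dots,o_J(n))=0$ for all large $n$, then $Q=0$.

*Proof.* *First part: a minimal relation has constant leading coefficients.* Suppose there are nonzero such $Q$. Among them take one of minimal total degree $D$ in the variables $X_j,Y_j$, and among those one with the fewest monomials of degree $D$. Then $D\ge1$, because a nonzero rational function of $n$ does not vanish at all large integers. Divide by a coefficient so that some degree-$D$ monomial has coefficient $1$. From the definitions,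
$$h_j(n+1)=h_j(n)+n^{-j},\qquad o_j(n+1)=o_j(n)+(n+\tfrac12)^{-j}.$$
So the polynomial
$$Q'=Q\bigl(n+1;\,X_j+n^{-j},\,Y_j+(n+\tfrac12)^{-j}\bigr)-Q(n;X,Y)$$
also vanishes at $X_j=h_j(n)$, $Y_j=o_j(n)$ for all large $n$. Let $c_m$ be the coefficient in $Q$ of the degree-$D$ monomial $m$. The degree-$D$ part of $Q'$ is $\sum_m(c_m(n+1)-c_m(n))\,m$. The monomial with coefficient $1$ has disappeared and no new one has entered, so $Q'$ has lower degree or fewer degree-$D$ monomials. By minimality $Q'=0$. Hence $c_m(n+1)=c_m(n)$ for every $m$. A $1$-periodic rational function $c$ is constant: at a point $n_0$ where $c$ is defined, $c-c(n_0)$ has the infinitely many zeros $n_0+k$, $k\in\mathbb Z$. So each $c_m$ is a constant.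

*Second part: the next coefficients give a contradiction through poles.* Choose a degree-$D$ monomial $m$ with $c_m\ne0$ and a monomial $m'$ of degree $D-1$ dividing $m$. Let $e(n)$ be the coefficient of $m'$ in $Q$. In $Q'$ the monomial $m'$ receives $e(n+1)-e(n)$ from itself. From a degree-$D$ monomial $m'X_j$ it receives $c_{m'X_j}$ times the exponent of $X_j$ in $m'X_j$ times $n^{-j}$, and similarly from $m'Y_j$. No other monomial contributes. As $Q'=0$,
$$e(n)-e(n+1)=\sum_j\bigl(\lambda_jn^{-j}+\mu_j(n+\tfrac12)^{-j}\bigr),$$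
where $\lambda_j,\mu_j$ are positive integer multiples of $c_{m'X_j},c_{m'Y_j}$. They are constants, and not all are zero, because $m$ is one of the monomials $m'X_j,m'Y_j$.

Suppose some $\lambda_j\ne0$. Then the right side has exactly one pole in $\mathbb Z$, namely $0$. So $e$ has poles in $\mathbb Z$; let $p$ be the largest and $q$ the smallest. The poles of $e(n+1)$ in $\mathbb Z$ are those of $e$ moved by $-1$; they lie in $[q-1,p-1]$ and include $q-1$. Therefore $p$ is a pole of $e(n)$ but not of $e(n+1)$, and $q-1$ is a pole of $e(n+1)$ but not of $e(n)$. So $e(n)-e(n+1)$ has the two different poles $p$ and $q-1<p$ in $\mathbb Z$, a contradiction. If all $\lambda_j=0$, some $\mu_j\ne0$; then the right side has exactly one pole in $\frac12+\mathbb Z$, namely $-\frac12$, and the same argument in the coset $\frac12+\mathbb Z$ gives a contradiction. $\square$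

## From generators of an algebra to spanning vectors

Formulas (5) and (9) have the same shape. The next lemma says that for vectors of this shape, generation of the algebra is all one has to check. It handles the lower-weight terms by looking only at the top weight.

**Lemma 2.** Let $\mathcal B=\bigoplus_{N\ge0}\mathcal B_N$ be a commutative graded $\mathbb Q$-algebra with $\mathcal B_0=\mathbb Q$ and $\dim\mathcal B_N<\infty$, generated by elements $G_j,K_j\in\mathcal B_j$ $(j\ge1)$. Let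
$$F(n)=R(n)\exp\sum_{j\ge1}\tfrac{(-1)^{j-1}}j(h_jG_j-o_jK_j)\in\prod_N\mathcal B_N,$$
where $R=\sum_iR_i$ with $R_0=1$, and $R_i(n)\in\mathcal B_i$ has coordinates that are rational functions of $n$ (with rational coefficients) regular at all $n\ge1$. Then:

(a) The vectors $F_N(n)$, $n\ge1$, span $\mathcal B_N$.

(b) If $(L_{N,i})_i$ is a basis of $\mathcal B_N^*$ for each $N$, then the sequences $L_{N,i}(F_N(n))$ (all $N,i$) are linearly independent over $\mathbb C(n)$, even if relations are only required for all large $n$.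

*Proof.* For multi-indices $\alpha,\beta$ with finite support write $h^\alpha=\prod_jh_j^{\alpha_j}$, and similarly for the other letters. The weight of $(\alpha,\beta)$ is $\sum_jj(\alpha_j+\beta_j)$, which is the degree of $G^\alpha K^\beta$. Expanding the exponential,
$$F_N(n)=\sum_{i=0}^N\ \sum_{\text{weight}(\alpha,\beta)=N-i}\kappa_{\alpha\beta}\,h^\alpha o^\beta\,R_i(n)\,G^\alpha K^\beta,\qquad \kappa_{\alpha\beta}=\prod_j\frac{1}{\alpha_j!\,\beta_j!}\Bigl(\frac{(-1)^{j-1}}j\Bigr)^{\alpha_j}\Bigl(\frac{(-1)^{j}}j\Bigr)^{\beta_j}\neq0 .$$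
The terms of weight exactly $N$ carry $R_0=1$.

*Proof of (b).* Suppose $\sum_{N\le N_0,\,i}r_{N,i}(n)\,L_{N,i}(F_N(n))=0$ for all large $n$, with some $r_{N_0,i}\ne0$. This is a polynomial relation among finitely many $h_j,o_j$ over $\mathbb C(n)$, so by Lemma 1 the coefficient of every monomial vanishes. A monomial $h^\alpha o^\beta$ of weight $N_0$ occurs in $F_N$ only for $N\ge N_0$. So in our relation it occurs only for $N=N_0$, with $R_0=1$. After division by $\kappa_{\alpha\beta}$ its coefficient gives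
$$\sum_ir_{N_0,i}(n)\,L_{N_0,i}(G^\alpha K^\beta)=0\qquad\text{for all }(\alpha,\beta)\text{ of weight }N_0 .$$
Since the $G_j,K_j$ generate $\mathcal B$, the elements $G^\alpha K^\beta$ of weight $N_0$ span $\mathcal B_{N_0}$. Hence $\sum_ir_{N_0,i}L_{N_0,i}=0$ in $\mathbb C(n)\otimes\mathcal B_{N_0}^*$. The $L_{N_0,i}$ form a basis, so all $r_{N_0,i}=0$, a contradiction.

*Proof of (a).* If the $F_N(n)$ did not span $\mathcal B_N$, some nonzero $L\in\mathcal B_N^*$ would satisfy $L(F_N(n))=0$ for all $n\ge1$. Complete $L$ to a basis of $\mathcal B_N^*$; the relation $1\cdot L(F_N(n))=0$ contradicts (b). $\square$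

**Step 4: the two conjectured formulas.** The aim is to apply Lemma 2 to each family separately. In (5) take $\mathcal B=\mathcal B^1$, $G_j=A_j$, $K_j=p_j$; in (9) take $\mathcal B=\mathcal B^2$, $G_j=B_j$, $K_j=C_j$. Generation was checked in Steps 1 and 2. The coordinates of the $R_i$ have denominators only $3n-1$ and powers of $2n$, so they are regular for $n\ge1$. By Lemma 2(a) and (14), $\dim V_N(S_i)=\dim\mathcal B^i_N$. The generating functions are $H_1$ and $H_2$, which proves the first two formulas of Theorem 1.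

## Where the two families meet: $a=b+c$

For the sum we must find the span of the pairs $(F^{(1)}_N(n),F^{(2)}_N(n))$. The natural attempt is to apply Lemma 2 to $\mathcal B^1\times\mathcal B^2$ with
$$G_j=(A_j,B_j),\qquad K_j=(p_j,C_j).$$
The hypothesis of generation fails already in degree $1$: $(A_1,B_1)$ and $(p_1,C_1)$ span two dimensions of the four-dimensional space $\mathcal B^1_1\oplus\mathcal B^2_1$. (Also the degree-$0$ part is $\mathbb Q^2$, not $\mathbb Q$.) So we have to determine the subalgebra that these pairs do generate.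

A pair $(f,g)$ in this subalgebra arises by evaluating one polynomial at $(A_j,p_j)$ and at $(B_j,C_j)$. Wherever the parameters of the two families are such that $A_j=B_j$ and $p_j=C_j$ for all $j$, the values of $f$ and $g$ agree. Which parameters are these? The equations $p_j=C_j$ say that $\{x,y,z\}$ and $\{\delta+\gamma,\delta-\gamma,\frac u2\}$ agree as multisets. By symmetry take $x=\delta+\gamma$, $y=\delta-\gamma$, $z=\frac u2$. Then $A_1=B_1$ reads $3w=\frac32u$, so $w=\frac u2$. With $e_1=2\delta+\frac u2$, the terms $(e_1-2z)^j$ and $(e_1-2w)^j$ cancel in $A_j$, so $A_2=8\gamma^2+\frac34u^2$. By (11), $A_2=B_2$ reads $\varepsilon^2=\gamma^2$. So the common locus has three parameters $u,\delta,\gamma$.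

**Step 5: two specializations and their compatibility.** The aim is to write this agreement as an algebraic constraint on $(F^{(1)},F^{(2)})$. Let $\mathcal B^0=\mathbb Q[u,\delta,\gamma^2]$, with Hilbert series
$$H_0=\frac1{(1-t)^2(1-t^2)} .$$
Define graded homomorphisms:

- $\rho_1:\mathcal B^1\to\mathcal B^0$ by $x\mapsto\delta+\gamma$, $y\mapsto\delta-\gamma$, $z\mapsto\frac u2$, $w\mapsto\frac u2$. The image is even in $\gamma$, since $\gamma\mapsto-\gamma$ exchanges the images of $x$ and $y$ and elements of $\mathcal B^1$ are symmetric in $x,y$.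
- $\rho_2:\mathcal B^2\to\mathcal B^0$ by $\varepsilon^2\mapsto\gamma^2$ and the identity on $u,\delta,\gamma^2$.

The map $\rho_2$ is clearly surjective. So is $\rho_1$, since $w\mapsto\frac u2$, $p_1\mapsto2\delta+\frac u2$ and $p_2\mapsto2\delta^2+2\gamma^2+\frac{u^2}4$. Directly from the definitions, $\rho_1(p_j)=(\delta+\gamma)^j+(\delta-\gamma)^j+(\frac u2)^j=\rho_2(C_j)$. Since $\rho_1(e_1)=2\delta+\frac u2$,
$$\rho_1(A_j)=(\tfrac u2-2\gamma)^j+(\tfrac u2+2\gamma)^j+(2\delta-\tfrac u2)^j+(\tfrac u2)^j-(2\delta-\tfrac u2)^j=(\tfrac u2-2\gamma)^j+(\tfrac u2+2\gamma)^j+(\tfrac u2)^j .$$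
Applying $\rho_2$ to $B_j$ amounts to putting $\varepsilon=\gamma$; the four shifts become $\frac u2\pm2\gamma,\frac u2,\frac u2$, and after subtraction of $(\frac u2)^j$ we get the same expression. So
$$\rho_1(A_j)=\rho_2(B_j),\qquad\rho_1(p_j)=\rho_2(C_j),\qquad \rho_1(R^{(1)})=1+\frac{2\delta+u/2}{3n-1}=\rho_2(R^{(2)}),\tag{15}$$
where the last term of $R^{(2)}$ in (10) vanishes because $\rho_2(\varepsilon^2-\gamma^2)=0$.

**Definition.** Let $\mathcal B^{12}=\{(f,g)\in\mathcal B^1\times\mathcal B^2:\rho_1f=\rho_2g\}$, the fiber product of $\mathcal B^1$ and $\mathcal B^2$ over $\mathcal B^0$, graded by $\mathcal B^{12}_N=\mathcal B^{12}\cap(\mathcal B^1_N\oplus\mathcal B^2_N)$.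

For example, $\mathcal B^{12}_0=\{(q,q):q\in\mathbb Q\}=\mathbb Q$, and $(0,\varepsilon^2-\gamma^2)\in\mathcal B^{12}_2$, whereas $(0,\varepsilon^2)\notin\mathcal B^{12}_2$. It is a graded algebra because $\rho_1,\rho_2$ are graded homomorphisms. By (15), $(A_j,B_j)$ and $(p_j,C_j)$ lie in $\mathcal B^{12}$, and the pairs $(R^{(1)}_i,R^{(2)}_i)$ lie in it over $\mathbb Q(n)$. So $F=(F^{(1)},F^{(2)})$ has the form required in Lemma 2 for $\mathcal B=\mathcal B^{12}$, provided that generation holds.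

**Step 6: generation of $\mathcal B^{12}$.** The aim is to show that (15) is the only constraint.

**Claim.** The elements $(A_j,B_j)$, $(p_j,C_j)$, $j\ge1$, generate $\mathcal B^{12}$.

*Proof.* Let $T=\mathbb Q[X_j,Y_j:j\ge1]$. Define $\varphi_1:T\to\mathcal B^1$ by $X_j\mapsto A_j$, $Y_j\mapsto p_j$, and $\varphi_2:T\to\mathcal B^2$ by $X_j\mapsto B_j$, $Y_j\mapsto C_j$. Both are surjective by Steps 1 and 2. Put $I_i=\ker\varphi_i$. By (15), $\rho_1\varphi_1=\rho_2\varphi_2=:\psi$.

*First we show $\ker\psi=I_1+I_2$.* The inclusion $\supseteq$ is clear. For $\subseteq$ we look for an element of $I_1$ whose image under $\varphi_2$ generates $\ker\rho_2=(\varepsilon^2-\gamma^2)\mathcal B^2$. The relation (7), rewritten with $w=\frac13A_1$, supplies it: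
$$\theta=X_2-4Y_2+2Y_1^2+\tfrac13X_1^2-\tfrac43X_1Y_1 .$$
Indeed $\varphi_1(\theta)=A_2-4p_2+2p_1^2+3w^2-4p_1w=0$ by (6) and (7), so $\theta\in I_1$. For $\varphi_2(\theta)$ use (11):

- $B_2-4C_2=-\frac{u^2}4+4\varepsilon^2-4\gamma^2-8\delta^2$;
- $2C_1^2=8\delta^2+4u\delta+\frac{u^2}2$;
- $\frac13B_1^2=\frac34u^2$;
- $-\frac43B_1C_1=-4u\delta-u^2$.

The sum is $\varphi_2(\theta)=4(\varepsilon^2-\gamma^2)$. Now let $t\in\ker\psi$. Then $\varphi_2(t)\in\ker\rho_2$, say $\varphi_2(t)=4(\varepsilon^2-\gamma^2)g$ with $g\in\mathcal B^2$. Choose $s\in T$ with $\varphi_2(s)=g$. Then $\varphi_2(t-s\theta)=0$, so $t=s\theta+(t-s\theta)\in I_1+I_2$.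

*Now let $(f,g)\in\mathcal B^{12}$.* Choose $t_1,t_2\in T$ with $\varphi_1(t_1)=f$ and $\varphi_2(t_2)=g$. Then $\psi(t_1-t_2)=\rho_1f-\rho_2g=0$, so $t_1-t_2=i_1+i_2$ with $i_k\in I_k$. The element $t=t_1-i_1=t_2+i_2$ satisfies $\varphi_1(t)=f$ and $\varphi_2(t)=g$. Hence $(\varphi_1,\varphi_2):T\to\mathcal B^{12}$ is surjective. $\square$

**Step 7: the third generating function.** The aim is to count. By the Claim and Lemma 2(a), the vectors $(F^{(1)}_N(n),F^{(2)}_N(n))$, $n\ge1$, span $\mathcal B^{12}_N$. By (14),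
$$\dim(V_N(S_1)+V_N(S_2))=\dim\mathcal B^{12}_N .\tag{16}$$
The sequence
$$0\to\mathcal B^{12}\to\mathcal B^1\oplus\mathcal B^2\xrightarrow{\ (f,g)\mapsto\rho_1f-\rho_2g\ }\mathcal B^0\to0$$
is exact and graded: the kernel is $\mathcal B^{12}$ by definition, and the map is onto because $\rho_1$ is. Hence the generating function is
$$H_1+H_2-H_0=\frac{(1-t^2)+(1-t^3)-(1-t^2)(1-t^3)}{(1-t)^2(1-t^2)^2(1-t^3)}=\frac{1-t^5}{(1-t)^2(1-t^2)^2(1-t^3)} .$$
For $N=0,\dots,6$ the coefficients of $H_0$ are $1,2,4,6,9,12,16$. Adding the values $1,2,4,7,11,16,23$ of $H_1$ and $1,2,5,8,14,20,30$ of $H_2$ and subtracting, we get $1,2,5,9,16,24,37$. This completes the proof of Theorem 1, so the conjecture is true. $\blacksquare$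

## The common three-parameter family $S_0$

**Step 8: the two formulas for $S_0$.** The aim is to recognize the locus of Step 5 in the original parameters.

*In $S_2$ put $a=b+c$.* Then $\varepsilon=\frac c2=\gamma$, $\frac u2=-b$, $\delta-\gamma=d$, $\delta+\gamma=c+d$ and $2\delta=c+2d$. By (8), $P=-2(n-b)(3n-1-b+c+2d)$. The numerator factors become $(1-b-c)_{n-1}(1-b)_{n-1}(1-b)_{n-1}(1-b+c)_{n-1}$. The last denominator factor is
$$(1-2b)_{2n}=4^n(\tfrac12-b)_n(1-b)_n=4^n(\tfrac12-b)_n\,(n-b)\,(1-b)_{n-1}.$$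
The factor $n-b$ and one factor $(1-b)_{n-1}$ cancel, and $S_2(b+c,b,c,d;n)=-2S_0(b,c,d;n)$.

*In $S_1$ substitute $(a,b,c,d)\to(-b-c-2d,\,-b-c-d,\,-b-c-2d,\,c+d)$.* By the definitions in Step 1 this gives
$$x=c+d,\qquad y=(-b-c-d)-(-b-c-2d)=d,\qquad z=(-b-c-2d)+d+(c+d)=-b,\qquad w=-b,$$
and $e_1=-b+c+2d$. The factors $(1-a)_{n-1}$ and $(a-2c+1)_{n-1}$, with shifts $e_1-2z$ and $e_1-2w$, both become $(1+b+c+2d)_{n-1}$ and cancel. The other numerator shifts are $e_1-2y=-b+c$, $w=-b$, $e_1-2x=-b-c$. The linear factor is $3n-1-b+c+2d$, and the denominator is $(\frac12+c+d)_n(\frac12+d)_n(\frac12-b)_n$. The result is $S_0$.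

**Step 9: the intersection.** The aim is $V_N(S_1)\cap V_N(S_2)=V_N(S_0)$. By Step 8, $S_0$ is, up to a nonzero constant, a rational linear specialization of $S_1$ and of $S_2$. Its degree-$N$ part is obtained by substituting linear forms in the degree-$N$ part of either, so the degree-$N$ coefficients of $S_0$ are $\mathbb Q$-combinations of those of $S_1$, and also of those of $S_2$. Hence
$$V_N(S_0)\subseteq V_N(S_1)\cap V_N(S_2).$$
Now compare dimensions. Use the coordinates $u=-2b$, $\gamma=\frac c2$, $\delta=d+\frac c2$ on the parameters $(b,c,d)$; this change is invertible. By Step 8 the specialization of $S_1$ is $x=\delta+\gamma$, $y=\delta-\gamma$, $z=w=\frac u2$, so the degree-$N$ part of $S_0/S_0(0;n)$ is $\rho_1(F^{(1)}_N(n))$. The $F^{(1)}_N(n)$ span $\mathcal B^1_N$ by Step 4, and $\rho_1$ is surjective, so these vectors span $\mathcal B^0_N$. As $S_0(0;n)=S_1(0;n)\neq0$, (2) and (3) give $\dim V_N(S_0)=\dim\mathcal B^0_N$. On the other hand, by Step 4 and (16),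
$$\dim(V_N(S_1)\cap V_N(S_2))=\dim\mathcal B_N^1+\dim\mathcal B_N^2-\dim\mathcal B_N^{12}=\dim\mathcal B_N^0 .$$
So the inclusion is an equality, and the generating function is $H_0=\frac1{(1-t)^2(1-t^2)}$. This proves Theorem 2(i).

**Step 10: independence over $\mathbb C(n)$ across all degrees.** The aim is Theorem 2(ii). Write $F_N(n)=(F^{(1)}_N(n),F^{(2)}_N(n))\in\mathcal B^{12}_N$. In (13) only the restriction of $L$ to $\mathcal B^{12}_N$ matters, and every functional on $\mathcal B^{12}_N$ extends to $\mathcal B^1_N\oplus\mathcal B^2_N$. So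
$$(\mathcal B^{12}_N)^*\to V_N(S_1)+V_N(S_2),\qquad L\mapsto S_1(0;\cdot)\,L(F_N(\cdot)),$$
is surjective. It is injective because the $F_N(n)$ span $\mathcal B^{12}_N$ and $S_1(0;n)\ne0$. Therefore the chosen $\mathbb Q$-bases of the spaces $V_N(S_1)+V_N(S_2)$ correspond to bases $(L_{N,i})_i$ of the spaces $(\mathcal B^{12}_N)^*$. A relation over $\mathbb C(n)$ among the chosen sequences, valid for all large $n$, reads
$$S_1(0;n)\sum_{N,i}r_{N,i}(n)\,L_{N,i}(F_N(n))=0 .$$
Divide by $S_1(0;n)\ne0$. By Lemma 2(b) for $\mathcal B=\mathcal B^{12}$, which applies by Step 6, all $r_{N,i}$ vanish. In particular, with rational constants as coefficients, the sum over $N$ of the spaces $V_N(S_1)+V_N(S_2)$ is direct. $\blacksquare$
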